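\title{Quadratic irrationals and the theories of
$(\mathbb{R},<,+,\mathbb{Z},\alpha\mathbb{Z})$ and
$(\mathbb{R},<,+,\mathbb{Z},x\mapsto\alpha x)$}

\begin{abstract}
For an irrational $\alpha\in(0,1)$ let
$\mathcal{R}_\alpha=(\mathbb{R},<,+,\mathbb{Z},\alpha\mathbb{Z})$ and
$\mathcal{S}_\alpha=(\mathbb{R},<,+,\mathbb{Z},x\mapsto\alpha x)$. We show that
the set of first-order sentences true in $\mathcal{R}_\alpha$ for all quadratic
$\alpha$ is decidable and equals the set of sentences true in
$\mathcal{R}_\alpha$ for all irrational $\alpha$. The set of sentences true in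
$\mathcal{S}_\alpha$ for all quadratic $\alpha$ is $\Pi^0_1$-complete, although
the theory of each such $\mathcal{S}_\alpha$ is decidable, uniformly in
$\alpha$. The proofs use B\"uchi automata that read a continued fraction, a
coding of finite grids in the orbit of $(\alpha,\alpha^2)$ on the torus, and
expansions in the base of a Pell unit.
\end{abstract}

\section{The question and the results}

Let $\mathbf{Irr}$ be the set of irrational numbers in $(0,1)$. An irrational
number is \emph{quadratic} if it is a root of a polynomial of degree $2$ with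
rational coefficients; $\mathbf{Quad}$ is the set of quadratic elements of
$\mathbf{Irr}$. For $\alpha\in\mathbf{Irr}$ consider two expansions of the
ordered group of reals with a predicate for the integers:
\[
\mathcal{R}_\alpha=(\mathbb{R},<,+,\mathbb{Z},\alpha\mathbb{Z}),\qquad
\mathcal{S}_\alpha=(\mathbb{R},<,+,\mathbb{Z},\lambda_\alpha),\quad
\lambda_\alpha(x)=\alpha x .
\]
All $\mathcal{R}_\alpha$ are structures in the signature
$\mathcal{L}_{\mathcal{R}}=\{<,+,P,P'\}$, with unary predicates $P$ for
$\mathbb{Z}$ and $P'$ for $\alpha\mathbb{Z}$, and all $\mathcal{S}_\alpha$ are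
structures in $\mathcal{L}_{\mathcal{S}}=\{<,+,P,\lambda\}$, with a unary
function symbol $\lambda$. For $X\subseteq\mathbf{Irr}$ let
$T_{\mathcal{R}}(X)$ be the set of first-order
$\mathcal{L}_{\mathcal{R}}$-sentences true in $\mathcal{R}_\alpha$ for every
$\alpha\in X$, and define $T_{\mathcal{S}}(X)$ in the same way from the
structures $\mathcal{S}_\alpha$. A larger set $X$ has a smaller theory.

What do these structures express? In $(\mathbb{R},<,+,\mathbb{Z})$ one defines
$0$, $1$ (the least positive integer), $\lfloor x\rfloor$, the fractional part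
$\{x\}$, the distance $\|x\|$ to the nearest integer, and multiplication by any
fixed integer. If $\alpha=p/q$ were rational, the equation $qy=px$ would define
$\lambda_\alpha$, and neither expansion would add anything. For irrational
$\alpha$ the elements $n\alpha$ of $\alpha\mathbb{Z}$ are ordered as the integers
$n$ are, and $\{n\alpha\}$ is definable from $n\alpha$, so $\mathcal{R}_\alpha$
speaks about the orbit of the rotation by $\alpha$ on the circle. The structure
$\mathcal{S}_\alpha$ defines $\alpha\mathbb{Z}=\lambda_\alpha(\mathbb{Z})$, so it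
expresses at least as much, and it also links $n\alpha$ to $n$ and to
$n\alpha^2$.

It is known that $T_{\mathcal{R}}(\mathbf{Irr})$ is decidable and that
$T_{\mathcal{S}}(\mathbf{Irr})$ is undecidable. The problem treated here comes
from \cite{HMOSSS}: \emph{is $T_{\mathcal{R}}(\mathbf{Quad})$ decidable, and is
$T_{\mathcal{S}}(\mathbf{Quad})$ decidable?}

Neither known fact settles its half. If a sentence $\chi$ holds exactly for
$\alpha\in X$, then $\varphi\in T_{\mathcal{R}}(X)$ if and only if
$\chi\to\varphi\in T_{\mathcal{R}}(\mathbf{Irr})$, so decidability passes to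
definable subclasses. But being quadratic means having an ultimately periodic
continued fraction with an unspecified period, which looks like an infinite
disjunction. For $\mathcal{S}_\alpha$ one might guess that undecidability is
caused by non-quadratic $\alpha$ alone. If $\alpha$ is quadratic, then
$n\alpha^2$ is tied to $n\alpha$ by a linear relation, and we prove below that
each such $\mathcal{S}_\alpha$ has a decidable theory, by one algorithm that
takes $\alpha$ as input. Such an algorithm, however, only lets us search through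
the quadratic numbers for a counterexample to a given sentence. It does not say
when to stop. The answer is that the search can be replaced by a finite test for
$\mathcal{R}$ and cannot for $\mathcal{S}$.

Recall that a set (of sentences, say) is $\Pi^0_1$ if its complement is
recursively enumerable, $\Pi^0_1$-\emph{hard} if every $\Pi^0_1$ set reduces to
it by a computable map, and $\Pi^0_1$-\emph{complete} if both hold. A
$\Pi^0_1$-hard set is undecidable.

\begin{theorem}\label{thm:R}
$T_{\mathcal{R}}(\mathbf{Quad})=T_{\mathcal{R}}(\mathbf{Irr})$, and this theory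
is decidable. Moreover, for $X\subseteq\mathbf{Irr}$ we have
$T_{\mathcal{R}}(X)=T_{\mathcal{R}}(\mathbf{Irr})$ if and only if
$\mathbf{Quad}\subseteq X$.
\end{theorem}

\begin{theorem}\label{thm:S}
$T_{\mathcal{S}}(\mathbf{Quad})$ is undecidable. More generally, if
$X\subseteq\mathbf{Irr}$ is dense in some nonempty open subinterval of $(0,1)$,
then $T_{\mathcal{S}}(X)$ is $\Pi^0_1$-hard, hence undecidable.
\end{theorem}

\begin{theorem}\label{thm:upper}
\begin{itemize}
\item[(a)] The theory of $\mathcal{S}_\alpha$ is decidable uniformly in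
$\alpha\in\mathbf{Quad}$; hence $T_{\mathcal{S}}(\mathbf{Quad})$ is
$\Pi^0_1$-complete.
\item[(b)] There is a sentence $\delta$ such that, for $\alpha\in\mathbf{Irr}$,
$\mathcal{S}_\alpha\models\delta$ if and only if $\alpha$ is not quadratic. So
$T_{\mathcal{S}}(\mathbf{Quad})\neq T_{\mathcal{S}}(\mathbf{Irr})$.
\end{itemize}
\end{theorem}

The two families behave in opposite ways. No
$\mathcal{L}_{\mathcal{R}}$-sentence defines $\mathbf{Quad}$, since it would lie
in $T_{\mathcal{R}}(\mathbf{Quad})$ and hence, by Theorem~\ref{thm:R}, hold for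
all $\alpha$; yet the theory is decidable. In $\mathcal{L}_{\mathcal{S}}$ the
sentence $\neg\delta$ defines $\mathbf{Quad}$, yet the theory is undecidable.

For Theorem~\ref{thm:R} we write the continued fraction of $\alpha$ as an
infinite word and show that the words for which a given sentence fails are those
accepted by a finite automaton; an automaton that accepts some word accepts an
ultimately periodic one (Sections~\ref{sec:codes} and~\ref{sec:thmR}). For
Theorem~\ref{thm:S} we show that a finite run of very large partial quotients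
makes $\{n\alpha^2\}$ nearly independent of $\{n\alpha\}$ over a finite range,
which is enough to code a halting computation in a few real parameters
(Sections~\ref{sec:grid} and~\ref{sec:halting}). Theorem~\ref{thm:upper} is
proved in Sections~\ref{sec:pell} and~\ref{sec:delta}.

\section{Automata and continued fractions}\label{sec:background}

\subsection{B\"uchi automata}

An \emph{$\omega$-word} over a finite alphabet is an infinite sequence of
letters. A \emph{B\"uchi automaton} is a finite nondeterministic automaton that
accepts an $\omega$-word if it has an infinite run on it, from an initial state,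
that visits an accepting state infinitely often. The accepted languages are
called \emph{$\omega$-regular}. A tuple $(w_1,\dots,w_n)$ of $\omega$-words is
identified with the word over the product alphabet whose $i$-th letter lists the
$i$-th letters of $w_1,\dots,w_n$. A language depending on finite data is
\emph{effectively} $\omega$-regular if an automaton for it can be computed from
the data. We use B\"uchi's theorem in the following form.
\begin{itemize}
\item[(B1)] $\omega$-regular languages are effectively closed under union,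
intersection, complement and projection (deleting a coordinate of a tuple), and
under preimages by maps that act letter by letter.
\item[(B2)] It is decidable whether an automaton accepts some word.
\item[(B3)] A nonempty $\omega$-regular language contains an ultimately periodic
word $xy^\omega$, with $x,y$ finite and $y$ nonempty.
\end{itemize}

The \emph{unnested atomic formulas} are $x=y$, $x<y$, $x+y=z$, $P(x)$, and
$P'(x)$ or $\lambda(x)=y$, in distinct variables. Introducing quantified
variables for subterms turns every formula effectively into an equivalent one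
built from these.

\begin{lemma}\label{lem:presentation}
Let $W$ be an $\omega$-regular language and, for $w\in W$, let $\mathcal{M}_w$
be a structure in one of our signatures. Let $C$ be an $\omega$-regular set of
pairs $(w,\kappa)$ with $w\in W$, and let $\operatorname{val}_w$ map
$\{\kappa:(w,\kappa)\in C\}$ onto $\mathcal{M}_w$. For a formula
$\varphi(x_1,\dots,x_n)$ put
\[
L_\varphi=\{(w,\kappa_1,\dots,\kappa_n): w\in W,\ (w,\kappa_i)\in C,\
\mathcal{M}_w\models\varphi(\operatorname{val}_w\kappa_1,\dots,
\operatorname{val}_w\kappa_n)\}.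
\]
If $L_\psi$ is $\omega$-regular for each unnested atomic $\psi$, then
$L_\varphi$ is $\omega$-regular for all $\varphi$, and an automaton for it can be
computed from $\varphi$ and automata for $W$, $C$ and the $L_\psi$.
\end{lemma}

\begin{proof}
Induct on $\varphi$ using (B1). The set $C_n$ of tuples with $w\in W$ and all
$(w,\kappa_i)\in C$ is $\omega$-regular. A dummy variable is added by taking a
preimage and intersecting with $C_{n+1}$. Further
$L_{\neg\varphi}=C_n\setminus L_\varphi$,
$L_{\varphi\wedge\psi}=L_\varphi\cap L_\psi$, and $L_{\exists x_n\varphi}$ is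
the projection of $L_\varphi$, because $\operatorname{val}_w$ is onto.
\end{proof}

The maps $\operatorname{val}_w$ need not be injective. We use this freedom
throughout: codes are redundant, and equality of values is one more relation to
be recognized.

\subsection{Continued fractions}

Every $\alpha\in\mathbf{Irr}$ has a unique expansion
$\alpha=[0;a_1,a_2,\dots]$ with integers $a_i\ge1$, and every such sequence
occurs. Define vectors $\mathbf{v}_k=(q_k,p_k)\in\mathbb{Z}^2$ and errors
$\beta_k$ by
\[
\mathbf{v}_{-1}=(0,1),\quad \mathbf{v}_0=(1,0),\quad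
\mathbf{v}_{k+1}=a_{k+1}\mathbf{v}_k+\mathbf{v}_{k-1},\qquad
\beta_k=q_k\alpha-p_k .
\]
Thus $\beta_{-1}=-1$ and $\beta_0=\alpha$. We have $1=q_0\le q_1<q_2<\cdots$,
$0\le p_k\le q_k$ for $k\ge0$, $p_k\ge1$ for $k\ge1$, and $p_k\to\infty$. The
following facts are standard; here $k\ge0$.
\begin{itemize}
\item[(C1)] $\beta_k$ has sign $(-1)^k$, $|\beta_k|<|\beta_{k-1}|$,
$|\beta_k|\to0$, and $|\beta_{k-1}|=a_{k+1}|\beta_k|+|\beta_{k+1}|$.
\item[(C2)] $1/(q_k+q_{k+1})<|\beta_k|<1/q_{k+1}$.
\item[(C3)] $q_kp_{k-1}-q_{k-1}p_k=(-1)^k$. Hence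
$\mathbf{v}_k,\mathbf{v}_{k-1}$ is a basis of $\mathbb{Z}^2$ and
$\gcd(p_k,q_k)=1$.
\item[(C4)] The irrationals whose expansion begins with given $a_1,\dots,a_n$
are the irrationals of the open interval $I(a_1,\dots,a_n)$ with endpoints
$p_n/q_n$ and $(p_n+p_{n-1})/(q_n+q_{n-1})$. Its length is at most $1/q_n^2$,
and $I(a_1,\dots,a_{n+1})\subseteq I(a_1,\dots,a_n)$.
\item[(C5)] (Euler--Lagrange) $\alpha$ is quadratic if and only if
$a_1,a_2,\dots$ is ultimately periodic.
\end{itemize}
Since $a_{i+1}q_i=q_{i+1}-q_{i-1}$ and
$a_{i+1}|\beta_i|=|\beta_{i-1}|-|\beta_{i+1}|$, telescoping gives, for $k\ge0$,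
\begin{equation}\label{eq:telescope}
\sum_{0\le i<k}a_{i+1}q_i=q_k+q_{k-1}-1,\qquad
\sum_{i\ge k}a_{i+1}|\beta_i|=|\beta_{k-1}|+|\beta_k| .
\end{equation}

\begin{lemma}\label{lem:best}
If $k\ge0$ and $1\le m<q_{k+1}$, then $\|m\alpha\|\ge|\beta_k|$.
\end{lemma}

\begin{proof}
Let $p\in\mathbb{Z}$ and write $(m,p)=x\mathbf{v}_k+y\mathbf{v}_{k+1}$ with
$x,y\in\mathbb{Z}$, by (C3). Then $m\alpha-p=x\beta_k+y\beta_{k+1}$. We have
$x\ne0$, since $m$ is not a multiple of $q_{k+1}$. If $y=0$, then
$|m\alpha-p|=|x||\beta_k|\ge|\beta_k|$. If $y\neq0$, then $x$ and $y$ have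
opposite signs: two positive coefficients give $m\ge q_{k+1}$ and two negative
ones give $m<0$. So $x\beta_k$ and $y\beta_{k+1}$ have the same sign by (C1),
and again $|m\alpha-p|\ge|\beta_k|$.
\end{proof}

This lemma makes the denominators $q_k$ visible to first-order logic. Call an
integer $q\ge1$ a \emph{record} if $\|q\alpha\|<\|m\alpha\|$ for all
$1\le m<q$, and let $D_\alpha$ be the set of records.

\begin{lemma}\label{lem:records}
$D_\alpha=\{q_k:k\ge0\}$. In particular, for $k\ge1$ the records that are at
least $q_k$ are $q_k<q_{k+1}<q_{k+2}<\cdots$.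
\end{lemma}

\begin{proof}
For $k\ge1$ we have $|\beta_k|<1/q_{k+1}\le\frac12$, so
$\|q_k\alpha\|=|\beta_k|$; and $\|q_0\alpha\|\le\alpha=|\beta_0|$. The number
$q_0=1$ is a record. For $k\ge1$ and $1\le m<q_k$, Lemma~\ref{lem:best} gives
$\|m\alpha\|\ge|\beta_{k-1}|>|\beta_k|=\|q_k\alpha\|$, so $q_k$ is a record. If
$q_k<m<q_{k+1}$ with $k\ge0$, then
$\|m\alpha\|\ge|\beta_k|\ge\|q_k\alpha\|$, so $m$ is not a record.
\end{proof}

\section{One automaton for all $\mathcal{R}_\alpha$}\label{sec:codes}

We want to apply Lemma~\ref{lem:presentation} with $w$ a description of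
$\alpha$. Both $1=-\beta_{-1}$ and $\alpha=\beta_0$ belong to the sequence
$(\beta_k)$, which obeys a recurrence read off from the partial quotients. So it
is natural to write reals as sums $\sum_k b_{k+1}|\beta_k|$ with digits
$0\le b_{k+1}\le a_{k+1}$. Since the $a_i$ are unbounded, digits cannot be
letters; we write them in binary, in blocks of a common length.

\subsection{Words, tracks and the carry lemma}

Let $W$ be the set of $\omega$-words $w=\#A_1\#A_2\#\cdots$ in which each
$A_i\in\{0,1\}^+$ is the binary expansion, least significant bit first and with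
padding zeros allowed, of an integer $a_i\ge1$. This language is
$\omega$-regular: $w$ starts with $\#$, has infinitely many $\#$, and every block
contains a $1$. Put $\alpha(w)=[0;a_1,a_2,\dots]$; every element of
$\mathbf{Irr}$ has this form. A \emph{track} over $w$ is an $\omega$-word over
$\{0,1,\#\}$ that has $\#$ exactly where $w$ does and whose $i$-th block has a
value $b_i\le a_i$. Every sequence of integers $0\le b_i\le a_i$ is given by
exactly one track, and we identify the two. A track is \emph{finite} if only
finitely many $b_i$ are nonzero. The set of pairs $(w,b)$ with $b$ a track over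
$w$ is $\omega$-regular: inside a block the automaton remembers whether the bits
of $b_i$ read so far have value at most that of the bits of $a_i$ read so far.
For finite tracks it also guesses a position after which $b$ has no $1$.

Everything reduces to recognizing when a signed sum $\sum_kd_{k+1}\beta_k$
vanishes. The partial sums lie in $\mathbb{Z}\alpha+\mathbb{Z}$, so each is given
by two integers, which grow without bound in the fixed basis $\alpha,1$. The idea
is to use the moving basis $\beta_k,\beta_{k-1}$ after $k$ terms. Given integers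
$j,d_1,d_2,\dots$, define the \emph{run}
\begin{equation}\label{eq:run}
(s_0,t_0)=(0,j),\qquad s_{k+1}=t_k,\qquad
t_{k+1}=s_k-a_{k+1}t_k+d_{k+1}.
\end{equation}
Then, for all $k\ge0$,
\begin{equation}\label{eq:moving}
j\mathbf{v}_{-1}+\sum_{0\le i<k}d_{i+1}\mathbf{v}_i
=s_k\mathbf{v}_k+t_k\mathbf{v}_{k-1}.
\end{equation}
Indeed, adding $d_{k+1}\mathbf{v}_k$ to the right side and substituting
$\mathbf{v}_{k-1}=\mathbf{v}_{k+1}-a_{k+1}\mathbf{v}_k$ gives
$t_k\mathbf{v}_{k+1}+(s_k-a_{k+1}t_k+d_{k+1})\mathbf{v}_k$. Applying
$(q,p)\mapsto q\alpha-p$ to \eqref{eq:moving} shows that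
$j\beta_{-1}+\sum_{i<k}d_{i+1}\beta_i=s_k\beta_k+t_k\beta_{k-1}$.

\begin{example}\label{ex:run}
For every $\alpha$, (C1) telescopes to
$1=a_1\beta_0+a_3\beta_2+a_5\beta_4+\cdots$. This is the equation
$j\beta_{-1}+\sum_kd_{k+1}\beta_k=0$ with $j=1$, $d_{k+1}=a_{k+1}$ for even $k$
and $d_{k+1}=0$ for odd $k$. The run is $(0,1),(1,0),(0,1),(1,0),\dots$, however
large the $a_i$ are. Now replace $d_1$ by $a_1-1$, so that the sum becomes
$-\alpha$. This subtracts
$\mathbf{v}_0=(-1)^k(p_{k-1}\mathbf{v}_k-p_k\mathbf{v}_{k-1})$ from
\eqref{eq:moving}, by (C3), so $t_k$ changes by $(-1)^kp_k$ and the run is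
unbounded.
\end{example}

\begin{lemma}[carry lemma]\label{lem:carry}
Fix $r\ge1$, functions $\sigma_1,\dots,\sigma_r:\{0,1\}\to\{-1,0,1\}$ and
$j\in\mathbb{Z}$. The set of $(w,b^1,\dots,b^r)$, with $w\in W$ and $b^i$ tracks
over $w$, such that
\begin{equation}\label{eq:zero}
j\beta_{-1}+\sum_{k\ge0}d_{k+1}\beta_k=0,\qquad\text{where }
d_{k+1}=\sum_{i=1}^r\sigma_i(k\bmod2)\,b^i_{k+1},
\end{equation}
is effectively $\omega$-regular.
\end{lemma}

\begin{proof}
We have $|d_{k+1}|\le ra_{k+1}$, so the series converges by
\eqref{eq:telescope}. We claim that \eqref{eq:zero} holds if and only if the run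
\eqref{eq:run} stays in $[-4r,4r]^2$. If the run is bounded, the partial sums
$s_k\beta_k+t_k\beta_{k-1}$ tend to $0$.

Conversely, assume \eqref{eq:zero}. We bound two linear forms in $(s_k,t_k)$,
one from the digits already read and one from the digits to come. The first
coordinate of \eqref{eq:moving}, in which $j$ does not appear because
$q_{-1}=0$, and \eqref{eq:telescope} give
\[
|s_kq_k+t_kq_{k-1}|\le r(q_k+q_{k-1}-1)\le2rq_k .
\]
By \eqref{eq:zero} the partial sum is minus the tail, so \eqref{eq:telescope}
gives
\[
|s_k\beta_k+t_k\beta_{k-1}|\le r(|\beta_{k-1}|+|\beta_k|)\le2r|\beta_{k-1}| .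
\]
Put $\theta=q_{k-1}/q_k\in[0,1]$ and $\eta=-\beta_k/\beta_{k-1}\in(0,1)$. The two
bounds read $|s_k+\theta t_k|\le2r$ and $|t_k-\eta s_k|\le2r$. Because the
$\beta_k$ alternate in sign, the determinant $1+\theta\eta$ of these forms is at
least $1$, and
\[
(1+\theta\eta)s_k=(s_k+\theta t_k)-\theta(t_k-\eta s_k),\qquad
(1+\theta\eta)t_k=(t_k-\eta s_k)+\eta(s_k+\theta t_k)
\]
give $|s_k|,|t_k|\le4r$. This proves the claim.

The automaton has no initial state if $|j|>4r$. Otherwise it stores
$(s_k,t_k)$ and the parity of $k$. At the $\#$ that opens block $k+1$ it guesses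
$t_{k+1}\in[-4r,4r]$, and on that block it must verify
\[
(s_k-t_{k+1})-t_ka_{k+1}+\sum_i\sigma_i(k\bmod 2)\,b^i_{k+1}=0 .
\]
Let the block have length $L$, and let $x_n$ be $-t_k$ times the $n$-th bit of
$a_{k+1}$ plus the signed sum of the $n$-th bits of the $b^i_{k+1}$, so
$|x_n|\le5r$. Put $c_0=s_k-t_{k+1}$ and $c_{n+1}=(c_n+x_n)/2$. Then
$|c_n|\le8r$ for all $n$, and $2^nc_n=c_0+\sum_{m<n}x_m2^m$. The equation says
$c_L=0$, and if it holds, then $2^nc_n=-\sum_{m\ge n}x_m2^m$ shows that every
$c_n$ is an integer. So the automaton stores the carry $c_n$, has no transition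
when $c_n+x_n$ is odd, and may read the next $\#$ only with carry $0$. Every
infinite run is accepting. Finally intersect with the languages of tracks.
\end{proof}

\subsection{Codes for real numbers}

For a track $b$ and a finite track $u$ over $w$ put
\[
\nu(b)=\sum_{k\ge0}b_{k+1}|\beta_k|=\sum_{k\ge0}(-1)^kb_{k+1}\beta_k,\qquad
\pi(u)=\sum_{k\ge0}u_{k+1}p_k .
\]
By \eqref{eq:telescope}, $0\le\nu(b)\le1+\alpha$. The factor $(-1)^k$ is the
reason for allowing signs that depend on parity in Lemma~\ref{lem:carry}. We
shall use $\nu$ for the fractional part of a real and $\pi$ for its integer part.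
The weights $p_k$ obey the same recurrence as the $\beta_k$, which brings integer
parts within reach of the carry lemma.

\begin{lemma}\label{lem:greedy}
\begin{itemize}
\item[(i)] Every $y\in[0,1+\alpha]$ is $\nu(b)$ for some track $b$.
\item[(ii)] Every integer $n\ge0$ is $\sum_{k\ge0}u_{k+1}q_k$ for some finite
track $u$.
\item[(iii)] Every integer $m\ge0$ is $\pi(u)$ for some finite track $u$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Put $\rho_0=y$, and given $\rho_k\in[0,|\beta_{k-1}|+|\beta_k|]$ let
$b_{k+1}=\min(a_{k+1},\lfloor\rho_k/|\beta_k|\rfloor)$ and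
$\rho_{k+1}=\rho_k-b_{k+1}|\beta_k|\ge0$. If $b_{k+1}<a_{k+1}$, then
$\rho_{k+1}<|\beta_k|$. If $b_{k+1}=a_{k+1}$, then
$\rho_{k+1}\le|\beta_{k-1}|+|\beta_k|-a_{k+1}|\beta_k|=|\beta_k|+|\beta_{k+1}|$
by (C1). So the construction continues, and $\rho_k\to0$.

(ii) We show by induction on $K\ge-1$ that each $n$ with
$0\le n\le q_{K+1}+q_K-1$ is such a sum over $0\le k\le K$. For $K=-1$ only
$n=0$ occurs. For $K\ge0$ let $u_{K+1}=\min(a_{K+1},\lfloor n/q_K\rfloor)$. The
remainder $n-u_{K+1}q_K\ge0$ is at most $q_K-1$ if $u_{K+1}<a_{K+1}$, and at most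
$q_{K+1}+q_K-1-a_{K+1}q_K=q_K+q_{K-1}-1$ otherwise. In both cases the induction
hypothesis applies to it.

(iii) We show by induction on $K\ge0$ that each $m$ with
$0\le m\le p_{K+1}+p_K-1$ is a sum $\sum_{1\le k\le K}u_{k+1}p_k$. For $K=0$ the
bound is $p_1+p_0-1=0$. For $K\ge1$ we have $p_K\ge1$ and
$p_{K+1}=a_{K+1}p_K+p_{K-1}$, so the step in (ii) holds with $p$ in place of $q$.
\end{proof}

A \emph{code} over $w$ is a triple $\kappa=(u,u',b)$ of tracks with $u,u'$
finite, and $\operatorname{val}(\kappa)=\pi(u)-\pi(u')+\nu(b)$. Writing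
$x=\lfloor x\rfloor+\{x\}$ and using Lemma~\ref{lem:greedy}, every real has a
code, and the values of the codes with $u'=0$ are exactly the reals $x\ge0$.

The carry lemma concerns sums of the $\beta_k=q_k\alpha-p_k$, while $\pi$ is a
sum of the $p_k$. The two differ by an integer multiple $e\alpha$. When the value
of the sum of the $p_k$ is a fixed $j$, this $e$ is at most a constant times
$a_1$, so $e\alpha=e\beta_0$ can be supplied by extra digits in the first block.

\begin{lemma}\label{lem:integer}
Fix $r\ge1$, signs $\sigma_1,\dots,\sigma_r\in\{\pm1\}$ and $j\in\mathbb{Z}$. The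
set of $(w,u^1,\dots,u^r)$, with $u^i$ finite tracks over $w$ and
$\sum_i\sigma_i\pi(u^i)=j$, is effectively $\omega$-regular.
\end{lemma}

\begin{proof}
Let $d_{k+1}=\sum_i\sigma_iu^i_{k+1}$ and
$(e,I)=\sum_kd_{k+1}\mathbf{v}_k\in\mathbb{Z}^2$. Then
$I=\sum_i\sigma_i\pi(u^i)$ and $\sum_kd_{k+1}\beta_k=e\alpha-I$. Put
$R=2(|j|+2r)$. We claim that $I=j$ if and only if, for some sign, there are
tracks $f^1,\dots,f^R$ vanishing outside the first block such that
\begin{equation}\label{eq:firstblock}
-j\beta_{-1}+\sum_kd_{k+1}\beta_k\mp\bigl(f^1_1+\dots+f^R_1\bigr)\beta_0=0 .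
\end{equation}
The left side equals $\bigl(e\mp\sum_if^i_1\bigr)\alpha-(I-j)$, so
\eqref{eq:firstblock} implies $I=j$ because $\alpha$ is irrational. Conversely,
let $I=j$. Then $|e|\alpha\le|j|+r(1+\alpha)\le|j|+2r$ by
\eqref{eq:telescope}. Since $1/\alpha<a_1+1\le2a_1$, we get $|e|\le Ra_1$, so
$|e|$ is a sum of $R$ integers in $[0,a_1]$, and \eqref{eq:firstblock} holds with
these as the $f^i_1$. Equation \eqref{eq:firstblock} is an instance of
Lemma~\ref{lem:carry} with $r+R$ tracks; intersect with the conditions on the
$u^i$ and $f^i$, project away the $f^i$, and take the union over the two signs.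
\end{proof}

\begin{lemma}\label{lem:sum}
Fix signs $\sigma_1,\dots,\sigma_r\in\{\pm1\}$. The set of
$(w,\kappa_1,\dots,\kappa_r)$, with $\kappa_i$ codes over $w$ and
$\sum_i\sigma_i\operatorname{val}(\kappa_i)=0$, is effectively $\omega$-regular.
\end{lemma}

\begin{proof}
Let $\kappa_i=(u_i,u_i',b_i)$, $I=\sum_i\sigma_i(\pi(u_i)-\pi(u_i'))\in\mathbb{Z}$
and $V=\sum_i\sigma_i\nu(b_i)$, so $|V|\le r(1+\alpha)<2r$. Then $I+V=0$ if and
only if there is an integer $j$ with $|j|<2r$, $I=j$ and $j+V=0$. The condition
$I=j$ is covered by Lemma~\ref{lem:integer} with $2r$ tracks. The condition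
$j+V=0$ reads $-j\beta_{-1}+V=0$ and is covered by Lemma~\ref{lem:carry} with the
signs $(-1)^k\sigma_i$.
\end{proof}

\begin{proposition}\label{prop:R}
For each $\mathcal{L}_{\mathcal{R}}$-formula $\varphi(x_1,\dots,x_n)$, the set of
$(w,\kappa_1,\dots,\kappa_n)$ with $w\in W$, $\kappa_i$ codes over $w$ and
$\mathcal{R}_{\alpha(w)}\models\varphi(\operatorname{val}\kappa_1,\dots,
\operatorname{val}\kappa_n)$ is effectively $\omega$-regular.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:presentation} it suffices to treat the unnested atomic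
formulas. The relations $x=y$ and $x+y=z$ are cases of Lemma~\ref{lem:sum}. The
others are obtained from that lemma by imposing an $\omega$-regular condition on
an auxiliary code and projecting it away.

\emph{Order.} $x\le y$ holds if and only if $x+\operatorname{val}(\kappa)=y$ for
some code $\kappa$ with $u'=0$, and $x<y$ means $x\le y$ and $x\ne y$.

\emph{Integers.} $x\in\mathbb{Z}$ if and only if
$x=\operatorname{val}(u,u',0)$ for some finite tracks $u,u'$, by
Lemma~\ref{lem:greedy}(iii).

\emph{Multiples of $\alpha$.} For a finite track $u$ let $u^0$ (respectively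
$u^1$) keep the digits $u_{k+1}$ with $k$ even (respectively odd) and replace the
others by $0$; an automaton that stores the parity of $k$ checks this relation
between $u,u^0,u^1$. If $n=\sum_ku_{k+1}q_k$, then
\[
n\alpha=\sum_ku_{k+1}(p_k+\beta_k)=\pi(u)+\nu(u^0)-\nu(u^1)
=\operatorname{val}(u,0,u^0)-\operatorname{val}(0,0,u^1).
\]
By Lemma~\ref{lem:greedy}(ii), $x\in\alpha\mathbb{Z}$ if and only if
$\pm x-\operatorname{val}(u,0,u^0)+\operatorname{val}(0,0,u^1)=0$ for some finite
track $u$ and some sign.
\end{proof}

\section{Proof of Theorem~\ref{thm:R}}\label{sec:thmR}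

\subsection{Quadratic counterexamples}

Let $\varphi$ be a sentence. By Proposition~\ref{prop:R} the language
$L=\{w\in W:\mathcal{R}_{\alpha(w)}\models\neg\varphi\}$ is effectively
$\omega$-regular, and $\varphi\in T_{\mathcal{R}}(\mathbf{Irr})$ if and only if
$L=\emptyset$. By (B2) this proves again that $T_{\mathcal{R}}(\mathbf{Irr})$ is
decidable. Suppose $L\ne\emptyset$. By (B3), $L$ contains a word $w=xy^\omega$.
As $w$ has infinitely many $\#$, the word $y$ contains $\#$, so the sequence of
blocks of $w$ is ultimately periodic, with period the number of $\#$ in $y$.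
Hence $\alpha(w)$ is quadratic by (C5), and
$\varphi\notin T_{\mathcal{R}}(\mathbf{Quad})$. This shows
$T_{\mathcal{R}}(\mathbf{Quad})\subseteq T_{\mathcal{R}}(\mathbf{Irr})$, and the
other inclusion holds because $\mathbf{Quad}\subseteq\mathbf{Irr}$. If
$\mathbf{Quad}\subseteq X\subseteq\mathbf{Irr}$, then
\[
T_{\mathcal{R}}(\mathbf{Irr})\subseteq T_{\mathcal{R}}(X)\subseteq
T_{\mathcal{R}}(\mathbf{Quad})=T_{\mathcal{R}}(\mathbf{Irr}).
\]

\begin{remark}
Replacing $L$ by $L\cap L_0$ shows more: for every $\omega$-regular
$L_0\subseteq W$ and $X=\{\alpha(w):w\in L_0\}$, the theory $T_{\mathcal{R}}(X)$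
is decidable and equals $T_{\mathcal{R}}(X\cap\mathbf{Quad})$. An example is the
set of $\alpha$ all of whose partial quotients are at most a fixed bound.
\end{remark}

\subsection{Each quadratic irrational is isolated by a sentence}

It remains to show that no quadratic number can be left out. Let
$\alpha_0=[0;a^0_1,a^0_2,\dots]\in\mathbf{Quad}$. We construct a sentence $\chi$
with $\mathcal{R}_\alpha\models\chi$ if and only if $\alpha=\alpha_0$. Then
$\alpha_0\notin X$ implies
$\neg\chi\in T_{\mathcal{R}}(X)\setminus T_{\mathcal{R}}(\mathbf{Irr})$, which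
completes the proof.

In $\mathcal{R}_\alpha$ the number $\alpha$ is the least positive element of
$\alpha\mathbb{Z}$, and
\[
\alpha D_\alpha=\{y\in\alpha\mathbb{Z}: y>0\text{ and }\|y\|<\|y'\|
\text{ for all }y'\in\alpha\mathbb{Z}\text{ with }0<y'<y\}
\]
is defined by a formula that does not depend on $\alpha$. A partial quotient
equal to a \emph{fixed} integer $A$ is detected by the linear relation
$q_{k+2}=Aq_{k+1}+q_k$ between three consecutive records, and a periodic
expansion takes only finitely many values. By (C5) choose $n\ge2$ and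
$\ell\ge1$ with $a^0_{i+\ell}=a^0_i$ for all $i>n$, and let $\mathcal{A}$ be the
finite set of all $a^0_i$. Let $N_0$ be the denominator $q_{n-1}$ of $\alpha_0$.
The sentence $\chi$ is the conjunction of two clauses.
\begin{itemize}
\item[(1)] $\alpha\in I(a^0_1,\dots,a^0_{n+\ell})$. By (C4) this is a pair of
inequalities between fixed integer multiples of $1$ and of $\alpha$.
\item[(2)] For all consecutive elements $z_0<z_1<\dots<z_{\ell+2}$ of
$\alpha D_\alpha$ with $z_0\ge N_0\alpha$,
\[
\bigvee_{A\in\mathcal{A}}\bigl(z_2=Az_1+z_0\ \wedge\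
z_{\ell+2}=Az_{\ell+1}+z_\ell\bigr).
\]
\end{itemize}
For $\alpha_0=(\sqrt5-1)/2=[0;1,1,1,\dots]$, with $n=2$ and $\ell=1$, clause (1)
is $3/5<\alpha<2/3$, and clause (2) says $z_2=z_1+z_0$ and $z_3=z_2+z_1$ for any
four consecutive elements.

Suppose $\alpha$ satisfies (1). Then $q_{n-1}=N_0$ for $\alpha$ too, and by
Lemma~\ref{lem:records} the tuples in (2) are those with $z_i=q_{k+i}\alpha$ for
some $k\ge n-1$. Since $q_{k+2}=a_{k+2}q_{k+1}+q_k$, clause (2) says that
$a_i=a_{i+\ell}\in\mathcal{A}$ for all $i>n$. So $\alpha_0$ satisfies $\chi$.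
Conversely, if $\alpha$ satisfies $\chi$, then $(a_i)$ and $(a^0_i)$ are both
$\ell$-periodic for $i>n$ and agree for $i\le n+\ell$, so $\alpha=\alpha_0$.
\qed

\section{Coding grids in $\mathcal{S}_\alpha$}\label{sec:grid}

To simulate a Turing machine we need to quantify over finite two-dimensional
arrays of bits. We shall find finite definable sets $\mathsf{X},\mathsf{Y}$ and
one formula $\mathrm{Bit}(c;d,e)$ such that every subset of
$\mathsf{Y}\times\mathsf{X}$ is $\{(d,e):\mathrm{Bit}(c;d,e)\}$ for some real
$c$. The index sets will be intervals of records. A record $q$ serves as a scale: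
we round $c$ down to the nearest of the points $\{n\alpha\}$, $0\le n<q$, and
read off $\{n\alpha^2\}$.

The following notions are defined in $\mathcal{S}_\alpha$ by formulas that do not
depend on $\alpha$; the integers $q,d,e\ge1$ and the real $c$ are variables of
these formulas.
\begin{itemize}
\item $D_\alpha$, by its definition, with $\lambda(q)$ for $q\alpha$.
\item $n_q(c)$ is the integer $n$ with $0\le n<q$ and $\{n\alpha\}\le\{c\}$ for
which $\{n\alpha\}$ is largest. It exists because $n=0$ qualifies, and it is
unique because the $\{n\alpha\}$ are distinct.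
\item $g_q(c)=\{\lambda(\lambda(n_q(c)))\}=\{n_q(c)\alpha^2\}\in[0,1)$.
\item $\mathrm{Bit}(c;d,e)$ means $g_e(g_d(c))\ge\frac12$.
\end{itemize}

For $k\ge1$ with $q_k\ge2$, a \emph{stage-$k$ arc} is an interval $[x,y)$ where
$x<y$ are neighboring elements of $\{\{n\alpha\}:0\le n<q_k\}\cup\{1\}$. The
\emph{index} of the point $\{n\alpha\}$ is $n$, and the point $1$ gets index
$0$. The stage-$k$ arcs partition $[0,1)$, each stage-$(k+1)$ arc lies in a
stage-$k$ arc, and on a stage-$k$ arc $n_{q_k}$ is constant, equal to the index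
of the left endpoint. The two endpoints have distinct indices $n,n'$ in
$[0,q_k)$, since $q_k\ge2$ excludes the arc $[0,1)$. So Lemma~\ref{lem:best}
gives
\begin{equation}\label{eq:arclength}
y-x\ge\|(n-n')\alpha\|\ge|\beta_{k-1}| .
\end{equation}

\begin{example}\label{ex:third}
Let $\alpha=\frac13-\eta$ with $0<\eta<\frac1{300}$. Then $a_1=q_1=3$, $p_1=1$,
$\beta_1=-3\eta$, and $a_2=\lfloor\alpha/3\eta\rfloor\ge33$ by (C1), so
$q_2\ge100$. The stage-$1$ arcs are $[0,\alpha)$, $[\alpha,2\alpha)$ and
$[2\alpha,1)$. Take $J=[0,\alpha)$. For $n=4,7,10$ the points $\{n\alpha\}$ are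
$\alpha-3\eta$, $\alpha-6\eta$, $\alpha-9\eta$, so they are left endpoints of
stage-$2$ arcs inside $J$. On the other hand
$n\alpha^2=\frac n9-n\eta(\frac23-\eta)$ is within $\frac1{45}$ of $\frac n9$.
So without leaving $J$, that is, without changing $g_{q_1}(c)$, we can place
$g_{q_2}(c)$ near $\frac49$, $\frac79$ or $\frac19$. Adding $q_1$ to $n$ moves
$n\alpha$ by the small amount $\beta_1$ and moves $n\alpha^2$ by about $1/q_1$.
\end{example}

In general, adding $q_k$ moves $n\alpha^2$ by about $p_k^2/q_k$, and $q_k$ such
steps visit all multiples of $1/q_k$ modulo $1$. We need $a_{k+1}$ larger than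
$q_k$ so that all these steps fit inside one arc.

\begin{lemma}\label{lem:onestep}
Let $k\ge1$, $q_k\ge2$ and $a_{k+1}\ge q_k+1$. Let $J$ be a stage-$k$ arc and
$\rho\in\mathbb{R}$. There is a stage-$(k+1)$ arc $J'\subseteq J$ with
$\|g_{q_{k+1}}(c)-\rho\|\le3/q_k$ for all $c\in J'$.
\end{lemma}

\begin{proof}
Let $J=[x,y)$. Let $m$ be the index of $x$ if $k$ is even and of $y$ if $k$ is
odd, so that adding $\beta_k$ moves this endpoint into $J$. For
$1\le j\le q_k$ let $n=m+jq_k$. Since $m<q_k$ and $j\le a_{k+1}-1$, we have
$0\le n<a_{k+1}q_k\le q_{k+1}$. Also $n\alpha\equiv m\alpha+j\beta_k\pmod1$, and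
by (C1) and \eqref{eq:arclength}
\[
0<j|\beta_k|<a_{k+1}|\beta_k|<|\beta_{k-1}|\le y-x .
\]
So $\{n\alpha\}$ equals $x+j|\beta_k|$ for even $k$ and $y-j|\beta_k|$ for odd
$k$, and lies in $J$. Let $J'$ be the stage-$(k+1)$ arc with left endpoint
$\{n\alpha\}$. Then $J'\subseteq J$, and $g_{q_{k+1}}(c)=\{n\alpha^2\}$ on $J'$.

It remains to choose $j$. From $q_k\alpha=p_k+\beta_k$, used twice,
\[
q_k\alpha^2=p_k\alpha+\alpha\beta_k
=\frac{p_k^2}{q_k}+\beta_k\Bigl(\frac{p_k}{q_k}+\alpha\Bigr).
\]
As $p_k\le q_k$, $\alpha<1$ and $j\le q_k$, (C2) gives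
\[
\Bigl|jq_k\alpha^2-\frac{jp_k^2}{q_k}\Bigr|\le2q_k|\beta_k|
<\frac{2q_k}{q_{k+1}}\le\frac2{a_{k+1}}<\frac2{q_k}.
\]
Since $\gcd(p_k,q_k)=1$, the numbers $jp_k^2$, $1\le j\le q_k$, run over all
residues modulo $q_k$. So $\|m\alpha^2+jp_k^2/q_k-\rho\|\le1/(2q_k)$ for some
$j$, and then $n\alpha^2=m\alpha^2+jq_k\alpha^2$ satisfies
$\|n\alpha^2-\rho\|<5/(2q_k)$.
\end{proof}

\begin{lemma}\label{lem:row}
Let $1\le K<M$, $q_K\ge2$, and $a_{k+1}\ge q_k+1$ for $K\le k<M$. For any reals
$\rho_{K+1},\dots,\rho_M$ there is a stage-$M$ arc $J$ with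
$\|g_{q_k}(c)-\rho_k\|\le3/q_{k-1}$ for all $c\in J$ and $K<k\le M$.
\end{lemma}

\begin{proof}
Start with any stage-$K$ arc $J_K$. Lemma~\ref{lem:onestep} gives stage-$k$ arcs
$J_K\supseteq J_{K+1}\supseteq\dots\supseteq J_M$ such that the inequality for
$k$ holds on $J_k$. Take $J=J_M$.
\end{proof}

With targets $\frac14$ and $\frac34$, Lemma~\ref{lem:row} lets one real code one
row of bits, indexed by $q_{K+1},\dots,q_M$. The reals that code a given row fill
a whole stage-$M$ arc. At later scales the lemma controls $g_{q_k}(c)$ so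
precisely that we can aim it into such an arc; thus $c$ codes a list of rows,
which is why $\mathrm{Bit}$ composes two maps $g$. A stage-$M$ arc may have length
about $1/q_M$, while the precision at scale $q_{M+1}$ is only $3/q_M$, so we skip
that scale.

\begin{lemma}[grid lemma]\label{lem:grid}
Let $1\le K<M$, $M+2\le N$, $q_K>12$, and $a_{k+1}\ge q_k+1$ for $K\le k<N$. Put
$\mathsf{X}=\{q_{K+1},\dots,q_M\}$ and $\mathsf{Y}=\{q_{M+2},\dots,q_N\}$. For
every $R\subseteq\mathsf{Y}\times\mathsf{X}$ there is $c\in[0,1)$ such that for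
all $(d,e)\in\mathsf{Y}\times\mathsf{X}$, $\mathrm{Bit}(c;d,e)$ holds if and only
if $(d,e)\in R$.
\end{lemma}

\begin{proof}
Fix $k$ with $M+2\le k\le N$. Apply Lemma~\ref{lem:row} to the range from $K$ to
$M$, with target $\frac34$ at $i$ if $(q_k,q_i)\in R$ and $\frac14$ otherwise.
This gives a stage-$M$ arc $J^{(k)}$. The errors are at most
$3/q_{i-1}\le3/q_K<\frac14$, so for $r\in J^{(k)}$ and $e\in\mathsf{X}$ the
number $g_e(r)$ lies in $(\frac12,1)$ if $(q_k,e)\in R$ and in $(0,\frac12)$
otherwise. By \eqref{eq:arclength} and (C2), the length of $J^{(k)}$ is at least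
$|\beta_{M-1}|>1/(q_M+q_{M-1})\ge1/(2q_M)$. Let $\rho_k$ be its midpoint.

Now apply Lemma~\ref{lem:row} to the range from $M+1$ to $N$ with targets
$\rho_k$, and let $c$ be a point of the resulting arc. For $M+2\le k\le N$,
\[
\|g_{q_k}(c)-\rho_k\|\le\frac3{q_{k-1}}\le\frac3{q_{M+1}}
<\frac{3}{q_M^2}<\frac1{4q_M},
\]
because $q_{M+1}\ge a_{M+1}q_M>q_M^2$ and $q_M>12$. This is less than half the
length of $J^{(k)}$. So $g_{q_k}(c)$ is congruent modulo $1$ to a point of
$J^{(k)}\subseteq[0,1)$, and hence is that point. Therefore
$g_e(g_{q_k}(c))\ge\frac12$ if and only if $(q_k,e)\in R$.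
\end{proof}

\begin{remark}\label{rem:finite}
A quadratic $\alpha$ has bounded partial quotients, so $a_{k+1}\ge q_k+1$ holds
for only finitely many $k$. The conclusion of Lemma~\ref{lem:onestep} also fails
for large $k$. Let $A_2\alpha^2+A_1\alpha+A_0=0$ with integers $A_i$,
$A_2\neq0$. For $c$ in a stage-$k$ arc $[x,y)$ and $n=n_{q_{k+1}}(c)$ we have
$\{n\alpha\}\in[x,y)$ and $A_2n\alpha^2\equiv-A_1n\alpha\pmod 1$, so
$\|A_2g_{q_{k+1}}(c)+A_1x\|\le|A_1|(y-x)$, and $y-x$ tends to $0$ with $k$. The
grid lemma asks only for a finite run of large partial quotients, and larger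
grids are found by changing $\alpha$.
\end{remark}

\section{Proof of Theorem~\ref{thm:S}}\label{sec:halting}

We consider deterministic Turing machines $\mathcal{M}$ with one tape that is
infinite to the right, started on the blank tape at the first cell, moving the
head one cell left or right at each step and never moving left from the first
cell. The set of such machines that do not halt is $\Pi^0_1$-complete. We compute
from $\mathcal{M}$ a sentence $\varphi_{\mathcal{M}}$ such that $\mathcal{M}$
does not halt if and only if $\neg\varphi_{\mathcal{M}}\in T_{\mathcal{S}}(X)$.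

\subsection{Diagrams}

Let $\Gamma$ be the tape alphabet, $Q$ the set of states and
$\Sigma=\Gamma\cup(Q\times\Gamma)$; the elements of $Q\times\Gamma$ are
\emph{head symbols}. A configuration is written by placing (state, letter) on the
scanned cell and the letter on every other cell. We agree that a configuration
in a halting state is its own successor. The content of a cell in the successor
is $F(\mu^-,\mu,\mu^+)$, where $\mu$ is its present content, $\mu^\pm$ are the
contents of its neighbors or a marker $\bot$ if there is no neighbor, and $F$ is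
defined as follows. If $\mu$ is a head symbol, $F$ is $\mu$ when its state is
halting and is the letter written otherwise. If $\mu\in\Gamma$, then $F$ is
$(\xi,\mu)$ when $\mu^-$ is a non-halting head symbol that moves right into state
$\xi$; failing that, $(\xi,\mu)$ when $\mu^+$ is a non-halting head symbol that
moves left into state $\xi$; and $\mu$ in all other cases.

A \emph{diagram} is a map $\tau:\mathsf{Y}\times\mathsf{X}\to\Sigma$, where
$\mathsf{Y}$ (times, rows) and $\mathsf{X}$ (cells, columns) are finite nonempty
linear orders, such that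
\begin{itemize}
\item[(D1)] in the first row, the first cell carries (initial state, blank) and
all other cells carry the blank;
\item[(D2)] $\tau(d^+,e)=F(\tau(d,e^-),\tau(d,e),\tau(d,e^+))$ for consecutive
$d<d^+$ in $\mathsf{Y}$ and all $e\in\mathsf{X}$, where $e^\pm$ are the
neighbors of $e$ in $\mathsf{X}$ and a missing neighbor contributes $\bot$;
\item[(D3)] no head symbol occurs in the last column;
\item[(D4)] the last row contains a halting state.
\end{itemize}

\begin{lemma}\label{lem:diagram}
$\mathcal{M}$ halts if and only if it has a diagram.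
\end{lemma}

\begin{proof}
Let $\tau$ be a diagram with $l$ columns. We show by induction that the $t$-th
row is the $t$-th configuration restricted to the first $l$ cells, with the head
among them. This holds for $t=1$ by (D1). If it holds for $t$, the head is not on
cell $l$ by (D3), so after one step it is still among the first $l$ cells. Cell
$l+1$ carries a letter, and $F$ takes the same value whether $\mu^+$ is a letter
or $\bot$, so (D2) computes the next row correctly. By (D4), $\mathcal{M}$ halts.
Conversely, if $\mathcal{M}$ halts after $t$ steps, the head visits only the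
first $t+1$ cells, and the first $t+1$ configurations restricted to $t+2$ cells
form a diagram.
\end{proof}

\subsection{The reduction}

Fix an injection of $\Sigma$ into $\{0,1\}^h$. For $\mu\in\Sigma$ let
``$\tau(d,e)=\mu$'' abbreviate the conjunction over $1\le i\le h$ of
$\mathrm{Bit}(c_i;d,e)$ or its negation, according to the $i$-th bit of $\mu$.
The sentence $\varphi_{\mathcal{M}}$ says: there are $s_0<s_1<s_2<s_3$ in
$D_\alpha$ and reals $c_1,\dots,c_h$ such that, with
\[
\mathsf{X}=\{e\in D_\alpha:s_0<e\le s_1\},\qquad
\mathsf{Y}=\{d\in D_\alpha:s_2<d\le s_3\},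
\]
every $(d,e)\in\mathsf{Y}\times\mathsf{X}$ satisfies $\tau(d,e)=\mu$ for some
$\mu\in\Sigma$, and (D1)--(D4) hold. This is first order, because first, last
and neighboring elements of $\mathsf{X}$ and $\mathsf{Y}$ are definable and
(D2) is a finite conjunction over the table of $F$. The map
$\mathcal{M}\mapsto\varphi_{\mathcal{M}}$ is computable.

\emph{If $\mathcal{S}_\alpha\models\varphi_{\mathcal{M}}$ for some
$\alpha\in\mathbf{Irr}$, then $\mathcal{M}$ halts.} The sets $\mathsf{X}\ni s_1$
and $\mathsf{Y}\ni s_3$ are bounded sets of integers, hence finite and nonempty.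
So $\tau$ is a diagram, and Lemma~\ref{lem:diagram} applies. No hypothesis on
$\alpha$ is needed here.

\emph{If $\mathcal{M}$ halts and $X$ is dense in a nonempty open interval
$U\subseteq(0,1)$, then $\mathcal{S}_\alpha\models\varphi_{\mathcal{M}}$ for some
$\alpha\in X$.} Take a diagram with $l$ columns and $m$ rows. Pick an irrational
number in $U$ and a prefix $a_1,\dots,a_K$ of its expansion so long that
$q_K>12$ and $I(a_1,\dots,a_K)\subseteq U$; this is possible by (C4). Let
$M=K+l$ and $N=M+1+m$, and define $a_{k+1}=q_k+1$ recursively for $K\le k<N$. The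
nonempty open interval $I(a_1,\dots,a_N)$ lies in $U$, so it contains some
$\alpha\in X$; this is the only use of density. Put $s_0=q_K$, $s_1=q_M$,
$s_2=q_{M+1}$, $s_3=q_N$. By Lemma~\ref{lem:records},
$\mathsf{X}=\{q_{K+1},\dots,q_M\}$ has $l$ elements and
$\mathsf{Y}=\{q_{M+2},\dots,q_N\}$ has $m$ elements. Transport the diagram to
$\mathsf{Y}\times\mathsf{X}$, and let $c_i$ be given by Lemma~\ref{lem:grid} for
the set of $(d,e)$ at which the $i$-th bit of $\tau(d,e)$ is $1$. These witness
$\varphi_{\mathcal{M}}$.

Hence $\mathcal{M}$ does not halt if and only if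
$\neg\varphi_{\mathcal{M}}\in T_{\mathcal{S}}(X)$, and $T_{\mathcal{S}}(X)$ is
$\Pi^0_1$-hard. The set $\mathbf{Quad}$ is dense in $(0,1)$, as it contains all
numbers $r+\sqrt2\in(0,1)$ with $r$ rational. \qed

\begin{remark}
Some hypothesis on $X$ is needed: by Theorem~\ref{thm:upper}(a),
$T_{\mathcal{S}}(\{\alpha\})$ is decidable for quadratic $\alpha$. The proof also
locates the difference between the two families. Working with $n\alpha$ in place
of $n$, one defines $\alpha D_\alpha$ and $\alpha n_q(c)$ in
$\mathcal{R}_\alpha$. The only other ingredient of $\varphi_{\mathcal{M}}$ is the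
map $n\alpha\mapsto\{n\alpha^2\}$ on $\alpha\mathbb{Z}$. No single
$\mathcal{L}_{\mathcal{R}}$-formula defines this map in all $\mathcal{R}_\alpha$,
for otherwise the reduction would contradict Theorem~\ref{thm:R}.
\end{remark}

\section{Multiplication by a fixed quadratic number}\label{sec:pell}

We prove Theorem~\ref{thm:upper}(a). A number $\alpha\in\mathbf{Quad}$ is given
by an integer polynomial of degree $2$ and a rational interval containing
$\alpha$ and not the other root. We look for a positional system in which
multiplication by $\alpha$ is easy. In base $\varepsilon$, multiplication by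
$\varepsilon$ is a shift, and if $1,\varepsilon$ span $\mathbb{Q}(\alpha)$ over
$\mathbb{Q}$, then $y=\alpha x$ is a linear equation with integer coefficients
between $y$, $x$ and $\varepsilon x$. We take for $\varepsilon$ a unit whose
conjugate is $\varepsilon^{-1}$. That the conjugate is smaller than $1$ will
bound the carries, and that it equals $\varepsilon^{-1}$ will turn conjugation
into a reflection of the digit sequence, which detects the integers.

\subsection{The base}

Let $\Delta$ be the discriminant of the polynomial. It is a positive nonsquare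
and $\alpha\in\mathbb{Q}(\sqrt\Delta)$. Pell's equation $x_0^2-\Delta y_0^2=1$
has a solution in integers $x_0,y_0\ge1$, which we find by search. Put
$\varepsilon=x_0+y_0\sqrt\Delta>1$, and let $z\mapsto z'$ be the automorphism of
$\mathbb{Q}(\sqrt\Delta)$ with $\sqrt\Delta\mapsto-\sqrt\Delta$. Then
$\varepsilon'=\varepsilon^{-1}=2x_0-\varepsilon$ and
$\varepsilon^2=2x_0\varepsilon-1$, so
$\mathbb{Z}[\varepsilon]=\mathbb{Z}+\mathbb{Z}\varepsilon$ is a ring containing
$\varepsilon^{-1}$. Since $\sqrt\Delta=(\varepsilon-x_0)/y_0$, we can compute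
integers $a,b$ and $c>0$ with $\alpha=(a+b\varepsilon)/c$. For
$E\in\mathbb{Q}(\sqrt{\Delta})$ let
\[
\Lambda(E)=\{z\in\mathbb{Z}[\varepsilon]:|z|\le E,\ |z'|\le E\}.
\]
This set is finite and computable: if $z=c_0+c_1\varepsilon$, then
$z-z'=c_1(\varepsilon-\varepsilon^{-1})$ bounds $c_1$, then $|z|\le E$ bounds
$c_0$, and inequalities in $\mathbb{Q}(\sqrt\Delta)$ are decidable.

For $B\ge0$ let $\mathcal{D}_B$ be the set of integer sequences
$d=(d_i)_{i\in\mathbb{Z}}$ with $|d_i|\le B$ and $d_i=0$ for all large $i$, and
put $\operatorname{val}(d)=\sum_id_i\varepsilon^i$. We fold $d$ into the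
$\omega$-word whose $n$-th letter is $(d_n,d_{-n-1})$, $n\ge0$. The set
$\mathcal{D}_B$, its subset of sequences of finite support and its subset of
sequences with all $d_i\ge0$ are $\omega$-regular.

\begin{example}
Let $\Delta=3$ and $\varepsilon=2+\sqrt3$, so $\varepsilon+\varepsilon^{-1}=4$.
Let $d_1=d_{-1}=1$, $d_0=-4$ and $d_i=0$ otherwise. To test
$\operatorname{val}(d)=0$, read from the top and keep
$z_i=d_i+\varepsilon z_{i+1}$: we get $z_1=1$,
$z_0=\varepsilon-4=-\varepsilon^{-1}$, $z_{-1}=0$, and then $0$ forever. With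
$d_{-1}=2$ we would get $z_{-1}=1$ and $z_{-1-n}=\varepsilon^n$, which is
unbounded. The expansion $4=\varepsilon+\varepsilon^{-1}$ is symmetric under
$i\mapsto-i$, in accordance with $4'=4$.
\end{example}

\begin{lemma}\label{lem:pellzero}
For each $B$, the set $\{d\in\mathcal{D}_B:\operatorname{val}(d)=0\}$ is
effectively $\omega$-regular.
\end{lemma}

\begin{proof}
Let $E=B/(1-\varepsilon^{-1})=B\sum_{n\ge0}\varepsilon^{-n}$. We claim that
$\operatorname{val}(d)=0$ if and only if there is a sequence
$(z_i)_{i\in\mathbb{Z}}$ in $\Lambda(E)$ with $z_i=d_i+\varepsilon z_{i+1}$ for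
all $i$ and $z_i=0$ for all large $i$. The last two conditions hold exactly for
$z_i=\sum_{j\ge i}d_j\varepsilon^{j-i}$, a finite sum in
$\mathbb{Z}[\varepsilon]$ with
$|z_i'|=|\sum_{j\ge i}d_j\varepsilon^{-(j-i)}|\le E$. If
$\operatorname{val}(d)=0$, then also
$|z_i|=|\sum_{j<i}d_j\varepsilon^{j-i}|\le E$, so $z_i\in\Lambda(E)$. Conversely,
if all $|z_i|\le E$, then
$\sum_{j\ge i}d_j\varepsilon^j=\varepsilon^iz_i\to0$ as $i\to-\infty$.

Before reading letter $n$ the automaton is in state
$(z_n,z_{-n})\in\Lambda(E)^2$. The initial states are the pairs $(z,z)$. On the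
letter $(d_n,d_{-n-1})$ it may pass from $(z_n,z_{-n})$ to $(z_{n+1},z_{-n-1})$
if $z_n=d_n+\varepsilon z_{n+1}$ and $z_{-n-1}=d_{-n-1}+\varepsilon z_{-n}$. At
some moment it guesses that the first component is $0$ from then on, moving to a
copy of the states $(0,z)$, which are the accepting states and which it does not
leave.
\end{proof}

\subsection{Greedy expansions}

Let $x\ge0$ and choose $n\ge0$ with $x<\varepsilon^{n+1}$. Put
$\tau_{n+1}=x\varepsilon^{-n-1}\in[0,1)$ and, for $i\le n$,
$d_i=\lfloor\varepsilon\tau_{i+1}\rfloor$ and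
$\tau_i=\{\varepsilon\tau_{i+1}\}$. Then $0\le d_i\le\lfloor\varepsilon\rfloor$,
$0\le\tau_i<1$, and by induction
\begin{equation}\label{eq:greedy}
x=\sum_{j=i}^nd_j\varepsilon^j+\varepsilon^i\tau_i\qquad(i\le n+1).
\end{equation}
Letting $i\to-\infty$ gives $x=\operatorname{val}(d)$. To recognize integers we
need expansions of finite support, because only those can be conjugated. We do
not need the greedy expansion of an integer to terminate: we stop it and absorb
the remainder into the last two digits.

\begin{lemma}\label{lem:finite}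
There is a computable $B_0\ge\lfloor\varepsilon\rfloor$ such that every integer
is $\operatorname{val}(d)$ for some $d\in\mathcal{D}_{B_0}$ of finite support.
\end{lemma}

\begin{proof}
Let $m\ge0$ be an integer, choose $N\ge0$ with $\varepsilon^N\ge m$, and apply
\eqref{eq:greedy} with $x=m$ and $i=-N$. Then
$\tau_{-N}=\varepsilon^Nm-\sum_{j=-N}^nd_j\varepsilon^{j+N}$ lies in
$\mathbb{Z}[\varepsilon]$, $0\le\tau_{-N}<1$, and
\[
|\tau_{-N}'|\le\varepsilon^{-N}m+\sum_{j=-N}^nd_j\varepsilon^{-(j+N)}
\le1+\frac{\varepsilon}{1-\varepsilon^{-1}}=:E_1 .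
\]
So $\tau_{-N}=c_0+c_1\varepsilon\in\Lambda(E_1)$, a finite set that does not
depend on $m$. Let $B_1$ bound $|c_0|,|c_1|$ over this set. Adding $c_0$ and
$c_1$ to the digits in positions $-N$ and $-N+1$ of the truncated expansion gives
a sequence of finite support with value $m$ and digits bounded by
$B_0=\lfloor\varepsilon\rfloor+B_1$. For $m<0$, negate a sequence for $-m$.
\end{proof}

\subsection{The atomic relations}

We apply Lemma~\ref{lem:presentation} with $W$ a single constant word, which we
omit, and with $\mathcal{D}_{B_0}$ as the set of codes. Every real has a code,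
namely the greedy expansion of $|x|$ or its negative, and the codes with all
digits nonnegative have as values exactly the reals $x\ge0$.

For fixed integers $m_1,\dots,m_r$, the set of
$(d^1,\dots,d^r)\in\mathcal{D}_{B_0}^r$ with
$\sum_im_i\operatorname{val}(d^i)=0$ is $\omega$-regular: it is the preimage of
the language of Lemma~\ref{lem:pellzero}, with $B=B_0\sum_i|m_i|$, under the
letter-by-letter map to $\sum_im_id^i$, intersected with $\mathcal{D}_{B_0}^r$.
Call these \emph{linear relations}. We also need the \emph{shift} $f_i=d_{i-1}$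
and the \emph{reflection} $f_i=d_{-i}$. In terms of folded words, the shift says
\[
f_0=d_{-1},\qquad f_{n+1}=d_n,\qquad f_{-n-1}=d_{-n-2}\qquad(n\ge0),
\]
and the reflection says
\[
f_0=d_0,\qquad f_{n+1}=d_{-n-1},\qquad f_{-n-1}=d_{n+1}\qquad(n\ge0).
\]
Each condition involves only letter $0$, or letters $n$ and $n+1$, of the pair
$(d,f)$, so an automaton that remembers the previous letter checks either
relation. The shift $f$ of a code $d$ is a code with
$\operatorname{val}(f)=\varepsilon\operatorname{val}(d)$. The reflection $f$ of a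
code $d$ of finite support is a code with
$\operatorname{val}(f)=\sum_id_i\varepsilon^{-i}=\operatorname{val}(d)'$.

\begin{itemize}
\item $x=y$ and $x+y=z$ are linear relations.
\item $x\le y$ holds if and only if $x+\operatorname{val}(d)=y$ for a code $d$
with nonnegative digits, and $x<y$ means $x\le y$ and $x\neq y$.
\item $y=\alpha x$ is equivalent to $cy-ax-b\,\varepsilon x=0$, a linear relation
between the codes of $y$ and $x$ and the shift of the code of $x$.
\item $x\in\mathbb{Z}$ holds if and only if $x=\operatorname{val}(d)$ for a code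
$d$ of finite support whose reflection $f$ satisfies
$\operatorname{val}(f)=\operatorname{val}(d)$. Indeed, such an $x$ has the form
$c_0+c_1\varepsilon$ with integers $c_0,c_1$ and
$0=x-x'=c_1(\varepsilon-\varepsilon^{-1})$, so $x=c_0$. Conversely, an integer
has a code of finite support by Lemma~\ref{lem:finite} and equals its conjugate.
\end{itemize}
All these automata are computed from the description of $\alpha$. By
Lemma~\ref{lem:presentation} and (B2), one algorithm decides
$\mathcal{S}_\alpha\models\varphi$ from $\varphi$ and that description.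

The descriptions of elements of $\mathbf{Quad}$ can be listed effectively.
Running through them and testing $\mathcal{S}_\alpha\models\neg\varphi$ shows
that the complement of $T_{\mathcal{S}}(\mathbf{Quad})$ is recursively
enumerable. So $T_{\mathcal{S}}(\mathbf{Quad})$ is $\Pi^0_1$, and by
Theorem~\ref{thm:S} it is $\Pi^0_1$-complete. \qed

\section{A sentence that separates the quadratic numbers}\label{sec:delta}

We prove Theorem~\ref{thm:upper}(b). Let $\delta$ express that the points
$(n\alpha,n\alpha^2)$ are dense in $(\mathbb{R}/\mathbb{Z})^2$: for all reals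
$x,y$ and all $\eta>0$ there is $n\in\mathbb{Z}$ with $\|\lambda(n)-x\|<\eta$ and
$\|\lambda(\lambda(n))-y\|<\eta$. Kronecker's theorem states that if
$1,\gamma_1,\gamma_2$ are linearly independent over $\mathbb{Q}$, then the points
$(n\gamma_1,n\gamma_2)$, $n\in\mathbb{Z}$, are dense in
$(\mathbb{R}/\mathbb{Z})^2$.

Let $\alpha\in\mathbf{Irr}$ be non-quadratic. A rational relation
$A_2\alpha^2+A_1\alpha+A_0=0$ has $A_2=0$ because $\alpha$ is not quadratic, and
then $A_1=A_0=0$ because $\alpha$ is irrational. So $\delta$ holds by Kronecker's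
theorem.

Let $A_2\alpha^2+A_1\alpha+A_0=0$ with integers $A_i$ and $A_2\neq0$. Then
$A_1n\alpha+A_2n\alpha^2=-A_0n\in\mathbb{Z}$ for all $n\in\mathbb{Z}$. Take
$x=0$, $y=1/(2A_2)$ and $\eta=1/(2|A_1|+2|A_2|)$. If $n$ satisfied both
inequalities in $\delta$, then the integer $A_1n\alpha+A_2n\alpha^2$ would be, modulo $1$, at
distance less than $(|A_1|+|A_2|)\eta=\frac12$ from $A_1x+A_2y=\frac12$, which is
impossible. So $\delta$ fails.

Since $\mathbf{Quad}$ is countable, $\mathbf{Irr}$ has non-quadratic elements, and
$\neg\delta\in T_{\mathcal{S}}(\mathbf{Quad})\setminus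
T_{\mathcal{S}}(\mathbf{Irr})$. \qed

\begin{thebibliography}{1}

\bibitem{HMOSSS}
Philipp Hieronymi, Dun Ma, Reed Oei, Luke Schaeffer, Christian Schulz and
Jeffrey Shallit,
\emph{Decidability for Sturmian words},
arXiv:2102.08207 (2021).

\end{thebibliography}
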